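# Two-token graphs that need fewer colors than the original graph

## 1. Complete graphs: coloring pairs is edge-coloring $K_n$

All graphs are finite and simple, $\chi$ is the chromatic number, and the graph with no vertices has $\chi=0$. We write $xy$ for the 2-subset $\{x,y\}$.

**Definition (2-token graph).** Let $G$ be a graph. The vertices of $F_2(G)$ are the 2-subsets of $V(G)$. Two of them are adjacent in $F_2(G)$ if their symmetric difference is a pair of adjacent vertices of $G$.

Picture two indistinguishable tokens on two different vertices of $G$; a move slides one token along an edge to a free vertex. For the path $1-2-3$, the vertices of $F_2$ are $12,13,23$. The pairs $12,13$ are adjacent because $23$ is an edge, $13,23$ are adjacent because $12$ is an edge, and $12,23$ are not adjacent because $13$ is not an edge. So $F_2$ is again a path on three vertices.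

The question is whether $F_2(G)$ can have a smaller chromatic number than $G$. We begin where the answer is easy. In $F_2(K_n)$ two pairs are adjacent exactly when they share one element, so $F_2(K_n)$ is the line graph of $K_n$, and coloring it means properly edge-coloring $K_n$.

**Proposition 1.** For $n\ge 3$, $\chi(F_2(K_n))=n-1$ if $n$ is even, and $\chi(F_2(K_n))=n$ if $n$ is odd.

*Proof.* Let $n$ be even. The $n-1$ pairs through one vertex are mutually adjacent, so at least $n-1$ colors are needed. To use only $n-1$, name the vertices $\infty$ and the elements of $\mathbb Z_{n-1}$, and put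
$$f(ij)=i+j\quad(i\ne j),\qquad f(i\infty)=2i .$$
The pairs through $i\in\mathbb Z_{n-1}$ get the colors $i+j$ with $j\neq i$, together with $i+i$; these are all different. The pairs through $\infty$ get the colors $2i$, which are all different because $n-1$ is odd.

Let $n$ be odd. A color class is a matching of $K_n$, so it has at most $(n-1)/2$ edges. There are $n(n-1)/2$ edges, so at least $n$ colors are needed. The rule $f(ij)=i+j$ on $\mathbb Z_n$ uses $n$ colors and is proper. $\blacksquare$

For $n=4$ the three color classes are $\{12,34\},\{13,24\},\{14,23\}$. A partition of the edges of $K_n$ into perfect matchings, such as this one, is called a *1-factorization*; Proposition 1 provides one for every even $n\geq 4$, and $K_2$ has one trivially.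

So $\chi(F_2(K_n))=n-1<\chi(K_n)$ for every even $n\ge4$. What changes when $G$ is not complete? The following conjecture, from Fernandes, Lintzmayer, Peña, Santos, Trujillo-Negrete and Zamora, "A study on token digraphs", arXiv:2410.20189 (2024), says that the saving disappears.

**Conjecture.** For $G$ of order $n\ge3$: $\chi(F_2(G))<\chi(G)$ if and only if $G=K_n$ with $n$ even.

The conjecture is false. We shall build a non-complete graph on $34$ vertices with $\chi(G)=18$ and $\chi(F_2(G))=17$ (Theorem 5), then infinitely many others (Theorem 6). We also prove that the conjecture does hold when $\chi(G)\le3$ or $n\le\chi(G)+2$ (Theorem 7). The arguments do not determine the smallest counterexample, nor whether there is one with odd $\chi$.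

## 2. Rows, and why at most one color can be saved

Two adjacent vertices of $F_2(G)$ always have the form $vx,vy$ with $xy\in E(G)$ and $v\ne x,y$. So a proper $q$-coloring of $F_2(G)$ is the same thing as a function $f$ from the 2-subsets of $V(G)$ to $q$ colors with
$$f(vx)\ne f(vy)\quad\text{whenever } xy\in E(G),\ v\notin\{x,y\}. \tag{1}$$
For fixed $v$ we call $x\mapsto f(vx)$ the *row* of $v$. Condition (1) says that **each row $v$ is a proper coloring of $G-v$**. The rows are tied together by symmetry: the entry $x$ of row $v$ equals the entry $v$ of row $x$. For $G=K_n$ each row must be injective; for other $G$ a row may repeat a color on non-adjacent vertices.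

A graph $G$ is *vertex-critical* if $\chi(G-v)<\chi(G)$ for every vertex $v$. For example, $C_5$ is vertex-critical ($\chi=3$, and deleting a vertex leaves a path), while a triangle with a pendant edge is not.

**Theorem 2.** For every $G$ of order at least $2$, $\chi(G)-1\le\chi(F_2(G))\le\chi(G)$. If $\chi(F_2(G))<\chi(G)$, then $G$ is vertex-critical.

*Proof.* **Upper bound.** Let $c:V(G)\to\mathbb Z_k$ be a proper coloring with $k=\chi(G)$, and put $f(uv)=c(u)+c(v)$. If $xy\in E(G)$ then $c(x)\ne c(y)$, so $c(v)+c(x)\ne c(v)+c(y)$, which is (1).

**Lower bound.** Fix $v$. The pairs $vx$ with $x\ne v$ induce a copy of $G-v$ in $F_2(G)$, so $\chi(F_2(G))\ge\chi(G-v)$. A coloring of $G-v$ extends to $G$ by giving $v$ a new color, so $\chi(G-v)\ge\chi(G)-1$.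

**Criticality.** If $\chi(F_2(G))<\chi(G)$, then $\chi(G-v)\le\chi(F_2(G))<\chi(G)$ for every $v$. $\blacksquare$

So the question becomes: for which $G$ with $\chi(G)=k$ is there a function $f$ with $k-1$ colors satisfying (1)?

## 3. Odd cycles and chromatic number at most three

Let us try $C_5$ by hand, with vertices $0,1,2,3,4$ in cyclic order and two colors. Row $0$ properly colors the path $1,2,3,4$, so it reads $a,b,a,b$; in particular $f(01)=a$ and $f(02)=b$. Row $1$ colors the path $2,3,4,0$ alternately and ends with $f(10)=a$, so it reads $b,a,b,a$ and $f(12)=b$. Now row $2$ has $f(20)=b=f(21)$ although $01$ is an edge. So two colors do not suffice.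

The general form of this argument will be needed also when the odd cycle sits inside a join.

**Definition (join).** $G\vee G'$ is the disjoint union of $G$ and $G'$ with all edges between $V(G)$ and $V(G')$ added. For instance, $C_5\vee K_1$ is a wheel with five spokes. The two sides cannot share a color, so $\chi(G\vee G')=\chi(G)+\chi(G')$.

**Lemma 3.** Suppose $\chi(F_2(G))<\chi(G)$. Then $G$ is not of the form $A$ or $A\vee B$ with $A$ an odd cycle $C_{2m+1}$, $m\ge2$.

*Proof.* Suppose it is. Let $k=\chi(G)$ and let $f$ be a $(k-1)$-coloring of $F_2(G)$.

**Step 1: a row of a cycle vertex is rigid on the cycle.** Let $v\in A$. If $B$ is present, then $k=3+\chi(B)$, and row $v$ uses at least $\chi(B)=k-3$ colors on $B$. These do not occur on $A-v$, because every vertex of $A-v$ is adjacent to every vertex of $B$. That leaves at most $2$ of the $k-1$ colors for the path $A-v$. If $B$ is absent, then $k-1=2$ and the same holds. So row $v$ colors the path $A-v$ alternately with exactly two colors.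

**Step 2: write the rows in coordinates.** Let $V(A)=\mathbb Z_{2m+1}$ with consecutive elements adjacent. The path $A-i$ is $i+1,i+2,\dots,i+2m$. So there are colors $\alpha_i\ne\beta_i$ with, for $1\le j\le 2m$,
$$f(i,i+j)=\alpha_i\ \text{ if } j \text{ is odd},\qquad f(i,i+j)=\beta_i\ \text{ if } j\text{ is even}.$$

**Step 3: use the symmetry of $f$.** Let $j$ be odd, $1\le j\le 2m-1$. Seen from $i+j$, the vertex $i$ is $(i+j)+(2m+1-j)$, and $2m+1-j$ is even and lies in $[2,2m]$. Hence
$$\alpha_i=f(i,i+j)=\beta_{i+j}.\tag{2}$$
Since $m\ge2$, both $j=1$ and $j=3$ are allowed. So $\beta_{i+1}=\beta_{i+3}$ for all $i$. As $2$ generates $\mathbb Z_{2m+1}$, all $\beta_i$ are equal. Then (2) with $j=1$ gives $\alpha_i=\beta_{i+1}=\beta_i$, a contradiction. $\square$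

**Proposition 4.** If $n\ge3$, $G$ is not complete and $\chi(F_2(G))<\chi(G)$, then $\chi(G)\ge4$.

*Proof.* Let $k=\chi(G)$. If $k=1$: $F_2(G)$ has a vertex, so $\chi(F_2(G))\ge1=k$, which is excluded. If $k=2$: take an edge $xy$ and a third vertex $v$; then $vx,vy$ are adjacent in $F_2(G)$, so $\chi(F_2(G))\ge2=k$, which is excluded.

Let $k=3$. Then $G$ contains an odd cycle; let $C$ be a shortest one. It has no chord, since a chord would split $C$ into two shorter cycles, one of them odd. By Theorem 2, $G$ is vertex-critical. If some vertex $v$ were not on $C$, then $G-v\supseteq C$ would have chromatic number at least $3$. So $V(C)=V(G)$ and $G=C$ is an odd cycle. It is not $K_3$, because $G$ is not complete. This contradicts Lemma 3. $\blacksquare$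

The last part of this proof shows: **a vertex-critical graph with $\chi=3$ is an odd cycle.** We use this again in Section 8.

The method leans on rigidity: a two-colored path has no freedom. With three or more colors left for a row, that rigidity is gone. We turn to constructions.

## 4. Pulling back an edge-coloring of $K_k$

Here is the natural attempt at a non-complete example. Let $k=\chi(G)$ be even, let $c$ be a proper coloring of $G$ whose colors are the vertices of $K_k$, and let $e$ be a proper edge-coloring of $K_k$ with $k-1$ colors. Put
$$f(uv)=e\bigl(c(u)c(v)\bigr)\quad\text{when } c(u)\neq c(v).$$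
For pairs with differently colored ends, (1) is satisfied: if $xy\in E(G)$ and $c(v)\notin\{c(x),c(y)\}$, then $c(x)\ne c(y)$, so the edges $c(v)c(x)$ and $c(v)c(y)$ of $K_k$ are different, meet at $c(v)$, and get different colors. What remains is to color the pairs $uu'$ **inside a color class of $c$**.

This always fails when $G$ is not complete. In that case $k<n$, so some class $X$ has at least two vertices. Some $u'\in X$ has neighbors in all the other $k-1$ classes; otherwise we could move each vertex of $X$ to a class in which it has no neighbor (the moved vertices are mutually non-adjacent) and color $G$ with $k-1$ colors. Take any other $u\in X$. In row $u$, the neighbors $y$ of $u'$ outside $X$ already carry the colors $e(c(u)c(y))$, and as $c(y)$ runs over all colors other than $c(u)$, these are all $k-1$ colors. So none is left for $uu'$.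

A count shows that the trouble is deeper. Suppose every color class of $f$ is a matching, as for $K_n$. Then each class has at most $n/2$ pairs, so at least $n-1$ colors are used. But a non-complete $G$ has $\chi(G)\le n-1$, and we are allowed only $\chi(G)-1\le n-2$ colors. **In a non-complete example, some color class must have a vertex of degree at least $2$.**

## 5. Color classes built from 4-cycles

So let us look at a color class as a graph. Given $f$ with $q$ colors, let $M_c$ be the graph on $V(G)$ whose edges are the pairs of color $c$. The graphs $M_c$ partition all pairs. Condition (1) says: *any two neighbors of $v$ in $M_c$ are non-adjacent in $G$*. Writing $H$ for the complement of $G$, this reads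
$$\text{for every } c \text{ and } v,\ \text{the neighborhood of } v \text{ in } M_c \text{ is a clique of } H. \tag{3}$$

The first case beyond matchings is **$H$ triangle-free**. Then every $M_c$ has maximum degree at most $2$, so it consists of paths and cycles. A triangle in $M_c$ would force a triangle in $H$. A 4-cycle $v_1v_2v_3v_4$ in $M_c$ is allowed as soon as its two *opposite pairs* $v_1v_3$ and $v_2v_4$ are edges of $H$: the neighborhoods of $v_1,v_3$ are $\{v_2,v_4\}$ and those of $v_2,v_4$ are $\{v_1,v_3\}$. So a 4-cycle covers four pairs at the cost of two edges of $H$.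

Now count. Independent sets of $G$ are cliques of $H$, so they have size at most $2$. A coloring of $G$ is therefore a matching of $H$ plus singletons, and $\chi(G)=n-\nu(H)$, where $\nu(H)$ is the largest size of a matching of $H$. On the other side, each $M_c$ has at most $n$ edges, so $q\ge (n-1)/2$. If $q=\chi(G)-1=n-\nu(H)-1$, this forces $\nu(H)\le (n-1)/2$. So **$H$ must have no perfect matching**.

A simple way to arrange this is to take $H$ with two parts of odd order $p$, no edges between them, and each part having a matching that misses only one vertex. Then
$$n=2p,\qquad \nu(H)=p-1,\qquad \chi(G)=p+1,\qquad q=p .$$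
There are $p(2p-1)$ pairs to be put into $p$ classes, that is, $2p-1$ pairs per class on average, when the maximum is $2p$. So we look for classes consisting of a single edge and $(p-1)/2$ disjoint 4-cycles, which have exactly $1+2(p-1)=2p-1$ edges.

To avoid building $p$ classes separately, let $\mathbb Z_p$ act. Label the parts $A=\{a_i\}$, $B=\{b_i\}$ with $i\in\mathbb Z_p$, make $H$ invariant under adding a constant to all indices, build *one* class $M$, and take its $p$ translates. They partition the pairs if each "difference" occurs exactly once in $M$: $(p-1)/2$ differences $\pm d$ inside $A$, as many inside $B$, and $p$ differences between $A$ and $B$, in total $2p-1$. If the 4-cycles are to lie inside $A$, lie inside $B$, or alternate between $A$ and $B$, then $(p-1)/2$ must be divisible by $4$. This holds for $p=17$: two 4-cycles inside $A$, two inside $B$, four alternating.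

It remains to choose $H$ and $M$. Inside $A$ we join $a_i,a_j$ when $i-j$ lies in a set $S=-S$; there is no triangle exactly when no two elements of $S$ have their sum in $S$.

## 6. The counterexample on 34 vertices

**The graph $G_0$.** Let $A=\{a_i\}$, $B=\{b_i\}$ with $i\in\mathbb Z_{17}$, and
$$S_A=\{1,4,7,10,13,16\},\qquad S_B=4S_A=\{1,4,6,11,13,16\}\subset\mathbb Z_{17}.$$
(The products $4\cdot1,4\cdot4,\dots,4\cdot16$ are $4,16,11,6,1,13$ modulo $17$.) Both sets satisfy $-S=S$. Let $H$ be the graph on $A\cup B$ in which $a_ia_j$ is an edge iff $i-j\in S_A$, $b_ib_j$ is an edge iff $i-j\in S_B$, and there are no edges between $A$ and $B$. Let $G_0$ be the complement of $H$. It is not complete.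

**Theorem 5.** The non-complete graph $G_0$ of order $34$ satisfies $\chi(F_2(G_0))=17<18=\chi(G_0)$. So the conjecture is false.

*Proof.* **Step 1: $H$ is triangle-free.** This bounds the independent sets of $G_0$. A triangle of $H$ lies inside $A$ or inside $B$ and gives $x,y,x+y$ all in $S_A$, or all in $S_B$. As $S_B=4S_A$ and $4$ is invertible modulo $17$, it is enough to treat $S_A$. This set consists of the integers in $[1,16]$ that are $\equiv1\pmod 3$. Let $s$ be the integer sum of two of them. Then $s\equiv2\pmod3$, so $s-17\equiv0\pmod3$. The residue of $s$ in $[0,16]$ is $s$ or $s-17$, and neither is $\equiv1\pmod3$. So $x+y\notin S_A$.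

**Step 2: $\chi(G_0)=18$.** An independent set of $G_0$ is a clique of $H$. By Step 1 it has at most two vertices, and it lies inside $A$ or inside $B$. So $A$ needs at least $9$ colors, $B$ needs at least $9$ others, and $\chi(G_0)\ge18$. Since $1\in S_A\cap S_B$, each of $A$, $B$ splits into $8$ pairs with consecutive indices, which are independent in $G_0$, and a singleton. So $18$ colors suffice.

**Step 3: the base class $M$.** Let $M$ be the graph on $A\cup B$ with the edge $a_0b_0$ and the following eight 4-cycles. The differences are listed in the cyclic order of the edges. For an edge inside $A$ or inside $B$, the difference is $\pm(i-j)$, given in $\{1,\dots,8\}$; for an edge $a_ib_j$ it is $j-i$ modulo $17$. Each opposite pair is followed by a difference of its indices.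

| row | cycle | differences of its edges | opposite pairs |
|---|---|---|---|
| 1 | $a_{14}a_{15}a_{4}a_{16}$ | $1,6,5,2$ | $a_{14}a_4\ (10)$, $a_{15}a_{16}\ (1)$ |
| 2 | $a_{3}a_{10}a_{7}a_{11}$ | $7,3,4,8$ | $a_3a_7\ (4)$, $a_{10}a_{11}\ (1)$ |
| 3 | $b_{8}b_{12}b_{2}b_{16}$ | $4,7,3,8$ | $b_8b_2\ (6)$, $b_{12}b_{16}\ (4)$ |
| 4 | $b_{6}b_{5}b_{10}b_{4}$ | $1,5,6,2$ | $b_6b_{10}\ (4)$, $b_5b_4\ (1)$ |
| 5 | $a_{1}b_{11}a_{2}b_{15}$ | $10,9,13,14$ | $a_1a_2\ (1)$, $b_{11}b_{15}\ (4)$ |
| 6 | $a_{5}b_{9}a_{6}b_{13}$ | $4,3,7,8$ | $a_5a_6\ (1)$, $b_9b_{13}\ (4)$ |
| 7 | $a_{8}b_{3}a_{9}b_{7}$ | $12,11,15,16$ | $a_8a_9\ (1)$, $b_3b_7\ (4)$ |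
| 8 | $a_{12}b_{14}a_{13}b_{1}$ | $2,1,5,6$ | $a_{12}a_{13}\ (1)$, $b_{14}b_1\ (4)$ |

To see how the entries are computed: in row 1, $15-4=11\equiv-6$ gives $6$, and $16-4=12\equiv-5$ gives $5$. In row 7, $a_8b_3$ has difference $3-8\equiv12$ and $a_9b_3$ has $3-9\equiv11$. In row 8, $14-1=13\equiv-4$.

Three facts are read off.

1. *The components are vertex-disjoint and cover everything.* The indices used in $A$ are $0\,|\,14,15,4,16\,|\,3,10,7,11\,|\,1,2\,|\,5,6\,|\,8,9\,|\,12,13$. The indices used in $B$ are $0\,|\,8,12,2,16\,|\,6,5,10,4\,|\,11,15\,|\,9,13\,|\,3,7\,|\,14,1$. Each list contains every element of $\mathbb Z_{17}$ exactly once.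
2. *Every difference occurs exactly once.* Rows 1 and 2 give $\{1,2,5,6\}$ and $\{3,4,7,8\}$, so each of $\pm1,\dots,\pm8$ occurs once inside $A$. Rows 3 and 4 give $\{3,4,7,8\}$ and $\{1,2,5,6\}$, so the same holds inside $B$. Between $A$ and $B$, the edge $a_0b_0$ gives $0$, and rows 5–8 give $\{9,10,13,14\}$, $\{3,4,7,8\}$, $\{11,12,15,16\}$, $\{1,2,5,6\}$; so each residue occurs once.
3. *Every opposite pair is an edge of $H$*, since $1,4,10\in S_A$ and $1,4,6\in S_B$.

**Step 4: the translates of $M$ partition all pairs.** This defines the coloring. For $c\in\mathbb Z_{17}$ let $M_c$ be $M$ with $c$ added to all indices. Take a pair $a_ia_{i+d}$ with $d\ne0$. By fact 2, $M$ has exactly one edge inside $A$ with difference $\pm d$; write it as $a_ra_{r+d}$. Its translate by $c$ is the given pair iff $r+c=i$, or $r+c=i+d$ and $r+d+c=i$. The second option gives $2d=0$, which is impossible modulo $17$. So exactly one $c$ works. The same argument applies inside $B$. For a pair $a_ib_j$, $M$ has exactly one edge $a_rb_s$ with $s-r=j-i$, and its translate by $c$ is $a_ib_j$ iff $c=i-r$. Hence every 2-subset of $A\cup B$ is an edge of exactly one $M_c$. Let $f$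 assign that $c$ to the pair.

**Step 5: $f$ satisfies (1).** Suppose $f(vx)=f(vy)=c$ with $x\ne y$. Then $x,y$ are distinct neighbors of $v$ in $M_c$. By fact 1, $v$ lies on a 4-cycle of $M_c$, and $x,y$ are its two neighbors there, so they are opposite on it. By fact 3 and the invariance of $H$ under translation, $xy\in E(H)$, so $xy\notin E(G_0)$. This is (1).

So $\chi(F_2(G_0))\le17$. By Theorem 2, $\chi(F_2(G_0))\ge\chi(G_0)-1=17$. $\blacksquare$

## 7. Joins produce infinitely many counterexamples

Let $\mathcal G_k$ be the class of graphs $G$ with $\chi(G)=k\ge2$ and $\chi(F_2(G))=k-1$. For example, $K_k\in\mathcal G_k$ for even $k$ (for $k=2$, $F_2(K_2)$ is a single vertex), and $G_0\in\mathcal G_{18}$.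

**Theorem 6.**
(a) If $t$ is even and $G_1,\dots,G_t\in\mathcal G_k$, then $G_1\vee\dots\vee G_t\in\mathcal G_{tk}$.
(b) If $G\in\mathcal G_k$ with $k$ even, and $m\ge k$ is even, then $G\vee K_m\in\mathcal G_{k+m}$.
Hence counterexamples to the conjecture exist with $\chi=18$ and with every even $\chi\ge36$. For every even $t$ there is one with $n=34t$ and $\chi=18t$.

Chromatic numbers add under joins, so the joins have the chromatic numbers claimed. By Theorem 2, it is then enough to color $F_2$ of the join with one color fewer.

*Proof of (a).* **Step 1: the coloring.** The palettes must be shared cleverly, since each $F_2(G_i)$ saves one color but we may save only one in total. Let $f_i$ be a $(k-1)$-coloring of $F_2(G_i)$, all with one common palette $I$, $|I|=k-1$. Let $\kappa_i:V(G_i)\to\mathbb Z_k$ be a proper coloring. Let $e$ be a proper edge-coloring of $K_t$, on vertices $1,\dots,t$, with $t-1$ colors; it exists since $t$ is even. Put $f=f_i$ on pairs inside $V(G_i)$, and for $x\in V(G_i)$, $y\in V(G_j)$, $i\ne j$,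
$$f(xy)=\bigl(e(ij),\ \kappa_i(x)+\kappa_j(y)\bigr).$$
We take $I$ disjoint from these ordered pairs. The number of colors is $(k-1)+k(t-1)=tk-1$.

**Step 2: check of (1).** Let $v\in V(G_i)$ and let $x,y\ne v$ be adjacent.

* Both in $G_i$: this is (1) for $f_i$.
* One in $G_i$, one outside: one color is in $I$ and the other is not.
* Both in $G_j$ with $j\ne i$: $\kappa_j(x)\ne\kappa_j(y)$, so the second coordinates differ.
* In different $G_j,G_l$ with $j,l\ne i$: $e(ij)\ne e(il)$, so the first coordinates differ.

This proves (a).

*Proof of (b).* Let $W=V(K_m)$. We have $k-1+m$ colors: a palette $I$ with $|I|=k-1$, used by a coloring $f_G$ of $F_2(G)$, and a disjoint palette $J$ with $|J|=m$. For $v\in V(G)$, row $v$ must be injective on $W$, and all its colors on $W$ must avoid those on the neighbors inside $G$. We let all cross pairs take colors of $J$. For $w\in W$, row $w$ must keep the colors on $W-w$ apart from those on $V(G)$. So in row $w$ we need $k$ colors of $J$ that are free at $w$, arranged compatibly over all $w$. The steps below provide this.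

**Step 1: use $I$ on $W$ as much as possible.** Take a 1-factorization of $K_m$. It has $m-1\ge k-1$ factors. Give $k-1$ of them the colors of $I$, one each. The other $m-k$ factors form an $(m-k)$-regular graph $R$ on $W$ (edgeless if $m=k$). It is properly $(m-k)$-edge-colorable, hence properly edge-colorable with palette $J$, where some colors may be unused.

**Step 2: equalize the color classes of $R$.** The goal is that each color of $J$ is missing at the same number of vertices. Among all proper edge-colorings of $R$ with palette $J$, choose one that minimizes the sum of the squares of the class sizes. Suppose two classes have sizes $p\ge q+2$. Their union has components that are paths and even cycles, alternating between the two colors. Since $p>q$, some component has more edges of the larger class; it is a path with exactly one more such edge. Exchanging the two colors on this path keeps the coloring proper and changes the sizes to $p-1$ and $q+1$. The sum of squares drops by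
$$p^2+q^2-(p-1)^2-(q+1)^2=2(p-q-1)>0,$$
a contradiction. So class sizes differ by at most $1$. Their average is $|E(R)|/m=(m-k)/2$, an integer because $m$ and $k$ are even. So every class has exactly $(m-k)/2$ edges.

**Step 3: distribute the missing colors.** Each $j\in J$ is missing in $R$ at exactly $m-2\cdot\frac{m-k}2=k$ vertices of $W$. Each $w\in W$ has degree $m-k$ in $R$, so it misses exactly $m-(m-k)=k$ colors of $J$. The bipartite graph between $W$ and $J$ in which $w$ is joined to the colors missing at $w$ is therefore $k$-regular. By König's theorem a $k$-regular bipartite graph decomposes into $k$ perfect matchings. View them as bijections $\mu_1,\dots,\mu_k:W\to J$. For each $w$, the colors $\mu_1(w),\dots,\mu_k(w)$ are distinct and missing at $w$ in $R$.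

**Step 4: the coloring.** Let $\kappa:V(G)\to\{1,\dots,k\}$ be a proper coloring. Use $f_G$ on pairs in $V(G)$, the edge-coloring of $K_m$ from Steps 1 and 2 on pairs in $W$, and
$$f(vw)=\mu_{\kappa(v)}(w)\qquad(v\in V(G),\ w\in W).$$
The number of colors is $k-1+m=\chi(G\vee K_m)-1$.

**Step 5: check of (1).**

* *Row $v\in V(G)$.* On $V(G)-v$ the row is that of $f_G$, with colors in $I$. On $W$ the colors are in $J$, and they are distinct because $\mu_{\kappa(v)}$ is injective.
* *Row $w\in W$.* Adjacent $x,x'\in V(G)$ have $\kappa(x)\ne\kappa(x')$, so $\mu_{\kappa(x)}(w)\ne\mu_{\kappa(x')}(w)$. The colors $f(ww')$ are pairwise distinct, since the edge-coloring of $K_m$ is proper. Each $f(ww')$ is in $I$ or is a color of $J$ present at $w$ in $R$, while the colors on $V(G)$ are colors of $J$ missing at $w$ in $R$; so they differ.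

This proves (b).

**Consequences.** $G_0\in\mathcal G_{18}$ by Theorem 5. By (b), $G_0\vee K_m\in\mathcal G_{18+m}$ for every even $m\ge18$, which gives every even $\chi\ge36$. By (a), for even $t$ the join of $t$ copies of $G_0$ lies in $\mathcal G_{18t}$ and has $34t$ vertices. None of these graphs is complete, because $G_0$ is not. $\blacksquare$

To see (b) at its smallest, take $G=K_2$ and $m=k=2$. Then $R$ has no edges, $|I|=1$, $|J|=2$, and $\mu_1,\mu_2$ are the two bijections $W\to J$. The pair in $V(G)$ and the pair in $W$ share the color of $I$, and the cross pairs get the two colors of $J$ as two perfect matchings. This is the 1-factorization of $K_4$ from Section 1.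

## 8. Graphs with few more vertices than colors

**Theorem 7.** If $\chi(F_2(G))<\chi(G)$, $|V(G)|=n\ge3$ and $G$ is not complete, then $\chi(G)\ge4$ and $n\ge\chi(G)+3$. So the conjecture holds for graphs with $\chi(G)\le3$ or $n\le\chi(G)+2$.

The first inequality is Proposition 4. For the second we use one result from the literature, due to M. Stehlík (Critical graphs with connected complements, *J. Combin. Theory Ser. B* 89 (2003) 189–194), which strengthens a theorem of Gallai:

**Theorem (Stehlík).** If $F$ is vertex-critical with $\chi(F)=k$ and the complement of $F$ is connected, then for every vertex $x$, $F-x$ has a $(k-1)$-coloring in which every color class has at least two vertices.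

As an example take $F=C_5$, whose complement is again a 5-cycle: $F-x$ is a path on four vertices, and its 2-coloring has two classes of size $2$. Counting vertices in $F-x$ gives $|V(F)|-1\ge2(k-1)$, that is,
$$|V(F)|\ge 2k-1. \tag{4}$$

*Proof of Theorem 7.* Let $k=\chi(G)$. By Theorem 2, $G$ is vertex-critical.

**Step 1: split $G$ into join factors, so that (4) applies.** Let the connected components of the complement of $G$ have vertex sets $V_1,\dots,V_r$, and let $G_i$ be the subgraph of $G$ induced on $V_i$. Vertices in different $V_i$ are adjacent in $G$, so $G=G_1\vee\dots\vee G_r$, and each $G_i$ has connected complement. Let $k_i=\chi(G_i)$; then $\sum_i k_i=k$. Each $G_i$ is vertex-critical: for $v\in V_i$ we have $\chi(G-v)=\chi(G_i-v)+\sum_{j\ne i}k_j$, and this is less than $\sum_jk_j$. So (4) gives $|V(G_i)|\ge2k_i-1$ for every $i$.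

**Step 2: some factor has chromatic number at least $4$.** Since $G$ is not complete, some $G_i$ has more than one vertex. Fix it. We exclude $k_i\le3$.

* $k_i=1$: deleting a vertex of $G_i$ leaves a graph with a vertex, so its chromatic number is still $1$. This contradicts vertex-criticality.
* $k_i=2$: $G_i$ has an edge, and deleting any vertex outside that edge would leave chromatic number $2$. So $G_i=K_2$, whose complement is disconnected, a contradiction.
* $k_i=3$: $G_i$ is vertex-critical with chromatic number $3$, so it is an odd cycle, as shown in Section 3. It is not $K_3$, whose complement is disconnected. So $G_i=C_{2m+1}$ with $m\ge2$, and $G$ is $G_i$ or $G_i\vee B$, where $B$ is the join of the other factors. This contradicts Lemma 3.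

So $k_i\ge4$.

**Step 3: add up.** All the numbers $k_j-1$ are non-negative, so
$$n-k=\sum_j\bigl(|V(G_j)|-k_j\bigr)\ \ge\ \sum_j(k_j-1)\ \ge\ k_i-1\ \ge\ 3 .$$

**Step 4: the conjecture in this range.** Let $\chi(G)\le3$ or $n\le\chi(G)+2$. If $\chi(F_2(G))<\chi(G)$, then $G$ is complete by what we have proved. Then $n$ is even, because $\chi(F_2(K_n))=n=\chi(K_n)$ for odd $n$ by Proposition 1. Conversely, $\chi(F_2(K_n))=n-1<\chi(K_n)$ for even $n$, again by Proposition 1. $\blacksquare$
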